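# Hidden wells and tangent-plane nets: how many queries it takes to sample a smooth density

## 1. A quadratic well with a flat rim

Fix $t>0$ and let $\varphi_t:[0,\infty)\to\mathbb R$ be the function with $\varphi_t(0)=0$ and
$$\varphi_t'(s)=\begin{cases}s,&0\le s\le t,\\ 2t-s,&t\le s\le 2t,\\ 0,&s\ge 2t.\end{cases}$$
Integrating, $\varphi_t(s)=s^2/2$ on $[0,t]$, then $\varphi_t(s)=t^2-\tfrac12(2t-s)^2$ on $[t,2t]$, and $\varphi_t(s)=t^2$ for $s\ge 2t$. For instance $\varphi_2$ climbs like a parabola to height $2$ at $s=2$, turns over, and levels off at height $4$ at $s=4$. As a function of $\|z\|$, $z\in\mathbb R^d$, this is a round well: a Gaussian potential at the bottom and an exactly flat rim at height $t^2$ from radius $2t$ on.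

We shall use three properties. First,
$$0\le\varphi_t'(s)\le s,\qquad \varphi_t''(s)\in\{-1,0,1\}\ \text{ for } s\ne t,2t, \tag{1}$$
because $2t-s\le t\le s$ on $[t,2t]$. Second, $\varphi_t$ is constant beyond $2t$, so the well can be pasted into any flat region. Third,
$$\varphi_t(s)\ge s^2/4\qquad\text{on }[0,2t]. \tag{2}$$
This is clear on $[0,t]$. On $[t,2t]$ the function $\varphi_t$ is concave, so it lies above its chord, which joins $(t,t^2/2)$ to $(2t,t^2)$; the convex function $s^2/4$ lies below its chord, which joins $(t,t^2/4)$ to $(2t,t^2)$; and the first chord lies above the second.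

Now build a landscape. Let $a\ge b>0$ and $R\ge 2a$, and put
$$f_0(y)=\varphi_a(\|y\|)\ \text{ for }\|y\|\le R,\qquad f_0(y)=a^2+\tfrac12(\|y\|-R)^2\ \text{ for }\|y\|\ge R.$$
This is a well at the origin, a plateau at height $a^2$ on $2a\le\|y\|\le R$, and a quadratic wall. Given $v$ with $B(v,2b)\subset\{2a\le\|y\|\le R\}$ ($B$ always denotes an open ball in this construction), let
$$f_v(y)=a^2-b^2+\varphi_b(\|y-v\|)\ \text{ on } B(v,2b),\qquad f_v=f_0\ \text{ elsewhere.}$$
So $f_v$ has a second well at $v$, with floor at height $a^2-b^2$, sunk into the plateau.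

**Lemma 1.** $f_0$ and $f_v$ are $C^1$, and their gradients are $1$-Lipschitz.

**Proof.** On the sphere $\|y-v\|=2b$ both formulas for $f_v$ give value $a^2-b^2+b^2=a^2$ and gradient $0$. At $\|y\|=R$ both formulas for $f_0$ give value $a^2$ and gradient $0$. So both functions are $C^1$. (Near the origin $f_0$ is $\|y\|^2/2$, and near $v$ the function $f_v$ is a constant plus $\|y-v\|^2/2$, so the centers cause no trouble.) Off finitely many spheres the gradients are $C^1$. A radial function $\varphi(\|y\|)$ has Hessian eigenvalues $\varphi''(s)$ and $\varphi'(s)/s$ at $s=\|y\|$. By (1) these lie in $\{-1,0,1\}$ and in $[0,1]$; beyond the radius $R$ they are $1$ and $(s-R)/s\in[0,1]$. So the Hessian has operator norm at most $1$ off the spheres. Take two distinct points $x,y$. The segment between them meets each sphere in at most two points, since $\theta\mapsto\|x+\theta(y-x)-c\|^2$ is a quadratic polynomial with positive leading coefficient. On each remaining open subinterval the gradient along the segment is $C^1$ in $\theta$ with derivative of norm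 at most $\|y-x\|$. The gradient is continuous, so adding up over the subintervals gives $\|\nabla f(y)-\nabla f(x)\|\le\|y-x\|$. $\square$

What is this for? Regard $f_0,f_v$ as potentials of probability densities proportional to $e^{-f_0},e^{-f_v}$. If $t$ is large compared with $\sqrt d$, then $\int_{\|z\|<2t}e^{-\varphi_t(\|z\|)}dz$ is nearly the Gaussian integral $(2\pi)^{d/2}$, whatever $t$ is. (Section 5 proves the version we need.) So the height of the rim can be chosen freely without changing the weight of the well. With the rim high enough, the plateau carries almost no mass, the well at $0$ carries weight about $(2\pi)^{d/2}$, and the hidden well carries weight about $e^{b^2-a^2}(2\pi)^{d/2}$. The two probability measures then differ by about $e^{b^2-a^2}$ in total variation, while the two functions agree, with their gradients, everywhere outside one ball of radius $2b$. A procedure that can only evaluate the potential and its gradient at points must put a point in that ball to notice the difference, and there is room for very many disjoint such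 balls. This bounds from below the number of evaluations needed to sample from a smooth density. The rest of these notes makes this precise and shows that the resulting exponent cannot be improved.

## 2. Sampling from value and gradient queries

Let $d\ge5$. A probability distribution $\mu$ on $\mathbb R^d$ has density proportional to $e^{-f}$. An algorithm wants a random point distributed approximately like $\mu$, and its only access to $\mu$ is by queries: a query at $x$ returns $f(x)$ and $\nabla f(x)$. The algorithm is randomized and adaptive, knows $L,M,d,\varepsilon$ (introduced next), and may compute exactly and without limit between queries; only queries are counted. The potential $f$ is given up to an unknown additive constant, so the normalizing factor is not known.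

**Definition.** $\mathcal F(L,M,d)$ is the set of all such $\mu$ with (i) $\mathbb E_{Y\sim\mu}\|Y\|^2\le M$, and (ii) $L$-log-smoothness: $f$ is differentiable and $\|\nabla f(x)-\nabla f(y)\|\le L\|x-y\|$ for all $x,y$.

For example, $N(v,I/L)$ has $f(x)=\frac L2\|x-v\|^2$, hence is $L$-log-smooth, and its second moment is $\|v\|^2+d/L$; so it lies in $\mathcal F(L,M,d)$ exactly when $\|v\|^2+d/L\le M$. Log-smoothness does not require convexity: by Lemma 1 the densities proportional to $e^{-f_0}$ and $e^{-f_v}$ of Section 1 are $1$-log-smooth, although $f_0$ has Hessian eigenvalue $-1$ on the ring $a<\|y\|<2a$.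

**Definition.** $n^*(L,M,d,\varepsilon)$ is the smallest worst-case number of queries sufficient to output, for every $\mu\in\mathcal F(L,M,d)$, a point whose law is within total variation distance $\varepsilon$ of $\mu$.

Recall that $\mathrm{TV}(\mu,\nu)=\sup_B|\mu(B)-\nu(B)|$; that $\mathrm{TV}(\mu,\nu)=\int(1-\frac{d\nu}{d\mu})_+d\mu$ when $\nu\ll\mu$; and that if $U,V$ are defined on one probability space, then the distance between their laws is at most $P(U\ne V)$.

Throughout,
$$X=\frac{LM}{d\varepsilon},\qquad \varepsilon\in(0,\tfrac1{200}).$$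
When $LM\ge d$ we have $X\ge1/\varepsilon>200$. For example, $d=5$, $LM=10$, $\varepsilon=\frac1{400}$ gives $X=800$.

**Definition.** A number $c>0$ is achievable if there are a universal constant $\alpha>0$, independent of $L,M,d,\varepsilon$, and an algorithm which, for all $LM\ge d\ge5$ and $\varepsilon\in(0,\frac1{200})$, uses at most $(\alpha X)^{cd}$ queries to sample within total variation distance $\varepsilon$ of $\mu$, for every $\mu\in\mathcal F(L,M,d)$. Let $c^*$ be the infimum of the achievable $c$.

The task of determining $c^*$ comes from Yuchen He, Chihao Zhang, "On the query complexity of sampling from non-log-concave distributions", arXiv:2502.06200 (2025). The bounds quoted from there are $X^{\Omega(d)}$ from below and $X^{O(d)}$ from above, for $LM\ge d\ge 5$ and $\varepsilon<\frac1{200}$. We do not use them. Here is what we prove.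

**Theorem A.**
(a) For all $LM\ge d\ge5$ and $\varepsilon\in(0,\frac1{200})$: $n^*\le(36X)^{d/2}$. Hence every $c\ge\frac12$ is achievable.
(b) There is a universal $C_1$ (for example $C_1=2\cdot10^5$) such that for all $d\ge5$, $LM\ge2d$, $\varepsilon\in(0,\frac1{200})$:
$$n^*\ge\varepsilon\Big(\frac{X}{C_1\log X}\Big)^{d/2}.$$
Hence no $c<\frac12$ is achievable, and this already fails in each fixed dimension $d\ge5$. So $c^*=\frac12$, and the infimum is attained.

**Theorem B.** There is a universal $C_2$ (for example $C_2=5000$) such that for all $LM\ge d\ge5$ and $\varepsilon\in(0,\frac1{200})$: $n^*\le\varepsilon\big(\frac{C_2X}{\log X}\big)^{d/2}$. Together with A(b), for $LM\ge2d$,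
$$\varepsilon\Big(\frac{X}{C_1\log X}\Big)^{d/2}\le n^*\le\varepsilon\Big(\frac{C_2X}{\log X}\Big)^{d/2}.$$

**Proposition C.** If $LM<d$ then $\mathcal F(L,M,d)=\emptyset$. If $LM=d$ then $\mathcal F(L,M,d)=\{N(0,I/L)\}$, so $n^*=0$.

The last part of A(a) follows from the first: $36X\ge1$, so $(36X)^{d/2}\le(36X)^{cd}$ for $c\ge\frac12$, and $\alpha=36$ works.

**Reduction to $L=1$.** Put $y=\sqrt L\,x$ and $\tilde f(y)=f(y/\sqrt L)$. Then $\nabla\tilde f(y)=L^{-1/2}\nabla f(y/\sqrt L)$ has Lipschitz constant $L^{-1/2}\cdot L\cdot L^{-1/2}=1$, and the second moment is multiplied by $L$. So $(L,M)$ becomes $(1,LM)$, while $X$ and total variation distances are unchanged and queries correspond to queries. From Section 4 on we take $L=1$ and write $m=LM$, so $X=m/(d\varepsilon)$.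

## 3. The smallest second moment, and two Gaussians that defeat zero queries

Two cases can be settled by hand. They explain why (b) asks for $LM\ge2d$ and not just $LM\ge d$.

**Proof of Proposition C.** The purpose is to compare $\mathbb E\|Y\|^2$ with the smoothness constant by two integrations by parts. Let $\mu\in\mathcal F(L,M,d)$ and $Y\sim\mu$. Since $\|\nabla f(x)\|\le\|\nabla f(0)\|+L\|x\|$ and $\mathbb E\|Y\|^2<\infty$, also $\mathbb E\|\nabla f(Y)\|^2<\infty$. Normalize $f$ so that $e^{-f}$ is the density. By Rademacher's theorem $\nabla f$ is differentiable almost everywhere, and its Jacobian there has operator norm at most $L$, so $|\Delta f|\le Ld$ almost everywhere. The fields $x\,e^{-f}$ and $\nabla f\,e^{-f}$ are locally Lipschitz, with divergences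
$$(d-\langle x,\nabla f\rangle)e^{-f},\qquad(\Delta f-\|\nabla f\|^2)e^{-f}$$
almost everywhere. Let $\chi$ be a smooth function equal to $1$ on $B(0,1)$ and $0$ off $B(0,2)$, with values in $[0,1]$, and let $\chi_r=\chi(\cdot/r)$. A compactly supported Lipschitz field has divergence of integral $0$; apply this to $\chi_r$ times each field. The terms with $\nabla\chi_r$ are supported on $r\le\|x\|\le2r$, where $\|\nabla\chi_r\|\le C/r$. In the first case they are at most $2C\mu(\|x\|\ge r)$ in absolute value, in the second at most $\frac Cr\mathbb E\|\nabla f(Y)\|$. Both tend to $0$ as $r\to\infty$. The other terms converge by dominated convergence, since $\langle Y,\nabla f(Y)\rangle$, $\|\nabla f(Y)\|^2$ and $\Delta f(Y)$ are integrable. Hence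
$$d=\mathbb E\langle Y,\nabla f(Y)\rangle,\qquad \mathbb E\|\nabla f(Y)\|^2=\mathbb E\,\Delta f(Y)\le Ld.$$
By Cauchy–Schwarz $d^2\le\mathbb E\|Y\|^2\cdot\mathbb E\|\nabla f(Y)\|^2\le M\cdot Ld$, that is, $LM\ge d$.

Suppose $LM=d$. Then all these inequalities are equalities. In particular $\mathbb E\|Y\|^2=M=d/L$, and equality in Cauchy–Schwarz gives $\nabla f(x)=\lambda x$ for $\mu$-almost every $x$, hence for every $x$, since both sides are continuous and the density is positive. Now $\lambda^2\frac dL=\mathbb E\|\nabla f(Y)\|^2=Ld$ gives $\lambda^2=L^2$, and $\lambda\,\mathbb E\|Y\|^2=d>0$ gives $\lambda>0$. So $\lambda=L$ and $\mu=N(0,I/L)$. Conversely this measure is $L$-log-smooth with second moment $d/L=M$. An algorithm that knows $L$ outputs a sample of it without any query. $\square$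

So a pointwise lower bound cannot hold at $LM=d$; in particular the quoted lower bound, read literally, fails there. Some condition such as $LM\ge2d$ is needed in (b).

**Zero queries do not suffice when $LM\ge2d$.** Take $L=1$, $m\ge2d$, and $\|v\|^2=d$. Both $N(0,I)$ and $N(v,I)$ lie in $\mathcal F(1,m,d)$, with second moments $d$ and $2d$. The half-space $\{\langle y,v\rangle\le\|v\|^2/2\}$ has probabilities differing by $P(|N(0,1)|\le\sqrt d/2)\ge P(|N(0,1)|\le1.1)>0.7$, since $\sqrt5/2>1.1$. An algorithm without queries has the same output law for both measures. If that law were within $\varepsilon$ of each, their distance would be at most $2\varepsilon<0.01$. So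
$$n^*\ge1\qquad\text{whenever }LM\ge2d. \tag{3}$$

## 4. Tangent envelopes on a net, and the bound $(36X)^{d/2}$

From now on $L=1$. Write $\ell_z(y)=f(z)+\langle\nabla f(z),y-z\rangle$ for the tangent plane at $z$, which one query at $z$ reveals. Since $f(y)-\ell_z(y)=\int_0^1\langle\nabla f(z+\theta(y-z))-\nabla f(z),y-z\rangle\,d\theta$ and $\int_0^1\theta\,d\theta=\frac12$,
$$|f(y)-\ell_z(y)|\le\tfrac12\|y-z\|^2\qquad\text{for all }y,z\in\mathbb R^d. \tag{4}$$

We also recall rejection sampling. Let $0<h\le g$ on a set $A$ with $\int_Ag<\infty$ and $h\ge qg$, where $q>0$. Draw independent points $y$ with density $g/\int_A g$ and accept $y$ with probability $h(y)/g(y)$. In one trial, $P(y\in B\text{ and accepted})=\int_Bh/\int_Ag$; so the first accepted point has law proportional to $h$, and $T$ trials all fail with probability at most $(1-q)^T\le e^{-qT}$.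

**Lemma 2 (tangent envelope).** Let disjoint sets $V_j$, finitely many, be given with $V_j$ bounded and contained in the closed ball of radius $\rho$ about $z_j$, and let $w_j>0$. Suppose all $z_j$ have been queried. Then rejection sampling with
$$g=w_je^{-\ell_{z_j}+\rho^2/2}\ \text{ and }\ h=w_je^{-f}\quad\text{on }V_j$$
costs one query per trial and accepts in each trial with probability at least $e^{-\rho^2}$.

**Proof.** The proposal $g$ is known after the queries at the centers. To accept or reject $y\in V_j$ one needs $h/g=e^{-f(y)+\ell_{z_j}(y)-\rho^2/2}$, which takes a query at $y$. By (4) the exponent lies in $[-\rho^2,0]$. An unknown additive constant in $f$ multiplies $g$ and $h$ by the same factor and changes nothing. $\square$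

**Lemma 3 (nets and cells).** Let $\emptyset\ne A$ lie in the closed ball of radius $r$ about $0$. A maximal set $z_1,\dots,z_N$ in $A$ with pairwise distances at least $\rho$ has $N\le(1+2r/\rho)^d$, and the Voronoi cells $V_j$ (points of $A$ whose nearest center is $z_j$, ties going to the smallest index) partition $A$, with $V_j$ within distance $\rho$ of $z_j$.

**Proof.** The balls $B(z_j,\rho/2)$ are disjoint and lie in the closed ball of radius $r+\rho/2$; compare volumes. By maximality every point of $A$ is at distance less than $\rho$ from some center, hence from its nearest one. $\square$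

**One tangent plane is not enough.** Put $R=\sqrt{2m/\varepsilon}$, so $R^2=2dX$. By Markov $\mu(\|y\|>R)\le\varepsilon/2$, so it suffices to sample from $\mu$ restricted to $B(0,R)$. The first thing to try is Lemma 2 with a single cell $B(0,R)$, center $0$ and $\rho=R$. It already fails for $f(y)=\|y\|^2/2$. Here $\ell_0=0$, and the probability of acceptance in one trial is at most
$$\frac{\int e^{-\|y\|^2/2}dy}{e^{R^2/2}\,\mathrm{vol}(B(0,R))}\le e^{-R^2/2}=e^{-dX},$$
because $B(0,R)$ contains, up to its corners, the cube $[-R/\sqrt d,R/\sqrt d]^d$, of volume $(2\sqrt{2X})^d=(8X)^{d/2}\ge(2\pi)^{d/2}$. So one needs on average at least $e^{dX}$ trials, exponential in $X$. The tangent plane must be refreshed on a net.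

**Unit spacing is too fine.** With $\rho=1$ each trial succeeds with probability at least $e^{-1}$. But balls of radius $1$ about the net points cover $B(0,R)$, so $N\ge R^d=(2dX)^{d/2}$. The factor $d^{d/2}$ is fatal: $X$ may stay bounded, say $X=201$, while $d\to\infty$, and then $(2dX)^{d/2}$ exceeds $(\alpha X)^{cd}$ for any fixed $\alpha$ and $c$. What helps is that $e^{\rho^2}$ trials are affordable as long as $e^{\rho^2}$ is a constant to the power $d$. This suggests $\rho=\sqrt d$.

**Proof of A(a).** *Step 1: the algorithm.* Its purpose is to sample from $\mu(\cdot\,|\,B(0,R))$. Let $R=\sqrt{2m/\varepsilon}$ and $\rho=\sqrt d$. Take a net and cells in $B(0,R)$ as in Lemma 3, and query all centers. Run the rejection sampling of Lemma 2 with $w_j=1$ for at most $T=\lceil e^d\log(2/\varepsilon)\rceil$ trials. Output the first accepted point, or $0$ if there is none.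

*Step 2: the error.* This step checks that the output is within $\varepsilon$. An accepted point has law exactly $\mu(\cdot\,|\,B(0,R))$, and $\mathrm{TV}(\mu(\cdot|B(0,R)),\mu)=\mu(\|y\|\ge R)\le\varepsilon/2$. All trials fail with probability at most $e^{-Te^{-d}}\le\varepsilon/2$. The total is at most $\varepsilon$.

*Step 3: the count.* This step bounds $N+T$. Since $R/\rho=\sqrt{2X}$, and $1\le\sqrt{2X}$, Lemma 3 gives $N\le(1+2\sqrt{2X})^d\le(3\sqrt{2X})^d=(18X)^{d/2}$. Since $1/\varepsilon\le X$, $e^2\le8$ and $\log(2X)+1\le X^{5/2}\le X^{d/2}$,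
$$T\le e^d\log(2X)+1\le e^d(\log(2X)+1)\le8^{d/2}X^{d/2}.$$
As $d/2\ge1$, $N+T\le(18X)^{d/2}+(8X)^{d/2}\le(26X)^{d/2}\le(36X)^{d/2}$. $\square$

## 5. One open well, one hidden well: the masses

We turn to A(b) and return to the landscapes of Section 1.

**Why a well at the origin.** One might try to hide wells in a plateau alone, with no well at $0$. But if a potential is constant on $B(0,R)$, then the measure conditioned on the ball is uniform, with second moment $\frac{d}{d+2}R^2$, and outside the ball $\|y\|^2\ge R^2$. So $\frac57R^2\le\frac d{d+2}R^2\le m$, which confines the plateau to $R^2\le\frac75m$, independently of $\varepsilon$. The well at $0$ removes this obstacle. It holds nearly all the mass, and a hidden well of mass about $3\varepsilon$ at distance up to $R$ adds only about $3\varepsilon R^2$ to the second moment. That permits $R^2$ of order $m/\varepsilon=dX$.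

**How high the plateau must be.** The plateau has volume at most about $(2\pi)^{d/2}(eX)^{d/2}$, as we compute below, and weight $e^{-a^2}$ per unit volume. For it to be negligible beside a well of weight $(2\pi)^{d/2}$ we want $a^2$ to be a large multiple of $d\log X$. The hidden well then has radius of order $\sqrt{d\log X}$. This is where the $\log X$ in (b) comes from.

Let $m\ge2d$, so $X\ge2/\varepsilon>400$. Write $G=(2\pi)^{d/2}$ and $C_1=2\cdot10^5$.

**Step 1: disposing of small $X$.** This step makes room for the construction. If $X/\log X<101376$, then $\varepsilon(X/(C_1\log X))^{d/2}<\varepsilon<1\le n^*$ by (3), and (b) holds. From here to the end of Section 6 we assume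
$$X/\log X\ge101376. \tag{5}$$

**Step 2: parameters.** This step fixes the geometry. Put
$$p=3\varepsilon,\qquad b^2=32\,d\log X,\qquad a^2=b^2+\log(1/p),\qquad R^2=\frac m{12\varepsilon}=\frac{dX}{12}.$$
Since $p<1$ and $1/p\le1/\varepsilon\le X$, we have $0<\log(1/p)\le\log X$. Hence $b\le a$ and $a^2\le33\,d\log X$. As $12\cdot256\cdot33=101376$, (5) says exactly $\frac{dX}{12}\ge256\cdot33\,d\log X$, so $R^2\ge256a^2$, that is, $R\ge16a$. Also $e^{b^2-a^2}=p$.

**Step 3: many hiding places.** This step counts disjoint balls. Let $v_1,\dots,v_N$ be a maximal set in the shell $\{4a\le\|v\|\le R/2\}$ with pairwise distances at least $4b$. The balls $B_i=B(v_i,2b)$ are disjoint. Since $4a-2b\ge2a$ and $R/2+2b\le R/2+2a\le R$, each $B_i$ lies in $\{2a\le\|y\|\le R\}$, where $f_0=a^2$. By maximality the balls $B(v_i,4b)$ cover the shell. With $4a\le R/4$ and $(R/4)^d\le\frac12(R/2)^d$,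
$$N\ge\frac{(R/2)^d-(4a)^d}{(4b)^d}\ge\frac12\Big(\frac R{8b}\Big)^d=\frac12\Big(\frac X{24576\log X}\Big)^{d/2}, \tag{6}$$
because $R^2/(64b^2)=\frac{dX}{12\cdot64\cdot32\,d\log X}$ and $12\cdot64\cdot32=24576$.

Let $f_i=f_{v_i}$ in the notation of Section 1, and let $\mu_i$ have density proportional to $e^{-f_i}$, for $i=0,1,\dots,N$. By Lemma 1 all $f_i$ have $1$-Lipschitz gradients.

**Step 4: the rings of the wells are light.** For $t\ge b$ we show
$$\int_{\|z\|\ge t}(1+\|z\|^2)e^{-\|z\|^2/4}dz\le10^{-10}X^{-d}G. \tag{7}$$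
Indeed $1+u\le16+u\le16e^{u/16}$, so for $\|z\|\ge t$ the integrand is at most $16e^{-3\|z\|^2/16}\le16e^{-t^2/16}e^{-\|z\|^2/8}$. Now $\int e^{-\|z\|^2/8}dz=(8\pi)^{d/2}=2^dG$ and $e^{-t^2/16}\le e^{-b^2/16}=X^{-2d}$. So the left side is at most $16\cdot2^dX^{-2d}G=16(2/X)^dX^{-d}G\le16\cdot200^{-5}X^{-d}G\le10^{-10}X^{-d}G$, using $X>400$ and $d\ge5$. By (2), the bound (7) also controls $\int_{t\le\|z\|\le2t}(1+\|z\|^2)e^{-\varphi_t(\|z\|)}dz$, and it trivially controls $\int_{\|z\|\ge t}e^{-\|z\|^2/2}dz$.

**Step 5: the plateau and the wall are light.** Let $V_d$ be the volume of the unit ball. From $\Gamma(x+1)\ge\int_x^\infty x^xe^{-s}ds=(x/e)^x$ with $x=d/2$ we get $V_d=\pi^{d/2}/\Gamma(\frac d2+1)\le(2\pi e/d)^{d/2}$, hence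
$$V_dR^d\le G\,(eR^2/d)^{d/2}\le G\,(eX)^{d/2}.$$
Next, $R^2=dX/12\ge2d$ and $(d+1)^2\le2d^2$, so $(d+1)/R\le\sqrt d$. In polar coordinates with $\|y\|=R+u$, using $1\le(R+u)^2$ and $(1+u/R)^{d+1}\le e^{(d+1)u/R}\le e^{\sqrt d\,u}$,
$$\int_{\|y\|>R}(1+\|y\|^2)e^{-(\|y\|-R)^2/2}dy\le2dV_d\int_0^\infty(R+u)^{d+1}e^{-u^2/2}du\le2dV_dR^{d+1}\int_0^\infty e^{\sqrt d\,u-u^2/2}du\le6d\,e^{d/2}V_dR^{d+1},$$
since the last integral is at most $e^{d/2}\sqrt{2\pi}\le3e^{d/2}$. On the plateau $f_0=a^2$, and $(1+R^2)V_dR^d\le2V_dR^{d+2}$. Adding plateau and wall, and using $R\ge1$ and $R^2\le dX$,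
$$\int_{\|y\|\ge2a}(1+\|y\|^2)e^{-f_0}dy\le e^{-a^2}\,8d\,e^{d/2}V_dR^{d+2}\le e^{-a^2}\,8d^2e^dX^{d/2+1}G\le X^{-30d}G. \tag{8}$$
For the last inequality: $e^{-a^2}=pX^{-32d}\le X^{-32d}$; $8d^2e^d\le8e^{2d}\le X^d$, because $d^2\le e^d$ and $(400/e^2)^5\ge8$; and $X^{d/2+1}\le X^d$.

**Step 6: the masses.** This step collects what we need. Put $\tau=3\cdot10^{-10}X^{-d}$. Since $X^{-d}\le X^{-1}\le\varepsilon$, $\tau\le10^{-9}\varepsilon$; and $X^{-30d}\le10^{-10}X^{-d}$.

By (7) with $t=a$ and by (8),
$$\int_{\|y\|\ge a}(1+\|y\|^2)e^{-f_0}dy\le\tau G. \tag{9}$$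
On $\|y\|\le a$ we have $f_0=\|y\|^2/2$, so $(1-\tau)G\le\int_{\|y\|\le a}e^{-f_0}\le G$. Hence $Z_0=\int e^{-f_0}\in[(1-\tau)G,(1+\tau)G]$.

For the hidden well, (7) with $t=b$ gives in the same way
$$W_i=\int_{B_i}e^{-f_i}=e^{b^2-a^2}\int_{\|z\|<2b}e^{-\varphi_b(\|z\|)}dz\in[p(1-\tau)G,\;p(1+\tau)G].$$
Since $B_i$ lies outside the ball of radius $2a$, the total mass $Z_i=\int e^{-f_i}$, $i\ge1$, satisfies
$$(1-\tau)(1+p)G\le\int_{\|y\|\le a}e^{-f_0}+W_i\le Z_i\le Z_0+W_i\le(1+\tau)(1+p)G.$$

## 6. From disjoint balls to a query count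

**Step 7: the measures are admissible.** We check the second moments. For $i\ge1$, split $\int\|y\|^2e^{-f_i}$ into three parts. The part $\|y\|\le a$ is at most $\int\|y\|^2e^{-\|y\|^2/2}dy=dG$; the part outside it and outside $B_i$ is at most $\tau G$ by (9); the part in $B_i$ is at most $R^2W_i$. Since $R^2p=m/4$, $d\le m/2$ and $1+p\ge1$,
$$\mathbb E_{\mu_i}\|Y\|^2\le\frac{d+\tau+R^2p(1+\tau)}{(1-\tau)(1+p)}\le\frac{\frac m2+\tau+\frac m4(1+\tau)}{1-\tau}\le m.$$
The last inequality says $\tau(1+\frac54m)\le\frac m4$, which holds since $m\ge10$ and $\tau\le10^{-9}$. Likewise $\mathbb E_{\mu_0}\|Y\|^2\le(d+\tau)/(1-\tau)\le2d\le m$. So all $\mu_i\in\mathcal F(1,m,d)$.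

**Step 8: they are far from $\mu_0$.** We compare the masses of $B_i$. As $p\le0.015$,
$$\mu_i(B_i)=\frac{W_i}{Z_i}\ge\frac{p(1-\tau)}{(1+\tau)(1+p)}\ge2.94\,\varepsilon,\qquad \mu_0(B_i)\le\frac{\tau}{1-\tau}\le0.01\,\varepsilon,$$
so $\mathrm{TV}(\mu_0,\mu_i)\ge2.9\,\varepsilon$.

**Step 9: each ball must be visited.** This step turns separation into queries. Let an algorithm with at most $n$ queries have output law $\nu_i$ on input $f_i$, with $\mathrm{TV}(\nu_i,\mu_i)\le\varepsilon$ for all $i$. Run it on $f_0$ and on $f_i$ with the same random seed. If the run on $f_0$ never queries a point of $B_i$, then by induction on the queries the two runs are identical, since $f_i=f_0$ and $\nabla f_i=\nabla f_0$ off $B_i$; so the outputs coincide. Let $h_i$ be the probability that the run on $f_0$ queries $B_i$. Then $\mathrm{TV}(\nu_0,\nu_i)\le h_i$ and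
$$2.9\,\varepsilon\le\mathrm{TV}(\mu_0,\mu_i)\le\varepsilon+\mathrm{TV}(\nu_0,\nu_i)+\varepsilon\le2\varepsilon+h_i,\qquad\text{so }h_i\ge0.9\,\varepsilon.$$

**Step 10: counting.** The $B_i$ are disjoint, so a query visits at most one of them, and $\sum_ih_i$, the expected number of visited balls, is at most $n$. With (6) and $0.45\ge2^{-5/2}\ge2^{-d/2}$,
$$n\ge0.9\,\varepsilon N\ge0.45\,\varepsilon\Big(\frac X{24576\log X}\Big)^{d/2}\ge\varepsilon\Big(\frac X{49152\log X}\Big)^{d/2}.$$
Since $49152\le C_1$, the displayed bound in A(b) is proved. (Under (5) the argument even bounds the expected number of queries on the input $f_0$.)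

**Step 11: no $c<\frac12$ is achievable.** This step reads off the exponent. Fix $c\in(0,\frac12)$, $\alpha>0$, any $d\ge5$, and $\varepsilon=\frac1{400}$, and let $LM\to\infty$. Then $X=400LM/d\to\infty$ and
$$\frac{\varepsilon\,(X/(C_1\log X))^{d/2}}{(\alpha X)^{cd}}=\frac{X^{(1/2-c)d}}{400\,\alpha^{cd}(C_1\log X)^{d/2}}\to\infty.$$
So the bound $(\alpha X)^{cd}$ is violated for large $LM$. Together with A(a), $c^*=\frac12$, and it is attained. This completes the proof of Theorem A. $\square$

## 7. Thinning the distant shells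

Theorem A leaves a gap: the upper bound lacks the factor $\varepsilon$ and the factor $(\log X)^{-d/2}$.

The logarithm is cheap. In A(a) the $e^{\rho^2}$ trials were far fewer than $X^{d/2}$ when $X$ is large. We can afford $\rho^2=\frac d5\log X$: then $e^{\rho^2}=X^{d/5}$, while the number of cells drops to order $(X/\log X)^{d/2}$ up to a constant to the power $d$.

The factor $\varepsilon$ requires using only part of the cells. One may try to keep a random fraction $s$ of all cells, uniformly, and sample from $\mu$ on these. This fails when one cell holds most of the mass. For instance, let $\mu=N(0,I)$ (allowed, since $m\ge d$), let $X\ge e^{200}$, and let $0$ be one of the net points. Its cell contains the ball of radius $\rho/2$ about $0$, where $\rho^2/4=\frac d{20}\log X\ge10d$, so by Markov it holds mass at least $\frac9{10}$. If $s\le\frac1{10}$, that cell is missed with probability at least $\frac9{10}$. With fallback output $0$ used with probability at most $\varepsilon/4$, the output lies in the cell with probability at most $\frac1{10}+\frac\varepsilon4$,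 far below $\frac9{10}-\varepsilon$.

The way out is that cells far from the origin cannot hold much mass, by Markov, and most cells are far from the origin. We therefore thin each dyadic shell at its own rate. We shall see that thinning a shell of mass at most $p_k$ at rate $s_k$ costs an error of at most $p_k^2/s_k$. On the outermost shell $p_k$ is of order $\varepsilon$, so $s_k$ may be of order $\varepsilon$ there.

**Step 1: shells and rates.** This step sets up the algorithm's parameters. Let $L=1$, $m\ge d$, $u=\log X>5$ (as $X>200$), $\rho^2=\frac d5u$, and $r_k=2^k\sqrt m$. Let $K$ be minimal with $4^{-K}\le\varepsilon/4$; then $K\ge1$ and $4^K<16/\varepsilon$. Let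
$$A_0=\{\|y\|\le r_0\},\qquad A_k=\{r_{k-1}<\|y\|\le r_k\}\quad(1\le k\le K).$$
By Markov, $\mu(A_k)\le p_k:=4^{1-k}$ for $0\le k\le K$ (trivially for $k=0$), and $\delta:=\mu(\|y\|>r_K)\le4^{-K}\le\varepsilon/4$. Partition each $A_k$ into $N_k$ cells as in Lemma 3; denote cells by $V_j$ and their centers by $z_j$. Since $1+2x\le3\max(1,x)$,
$$N_k\le(1+2r_k/\rho)^d\le3^d\big(1+(r_k/\rho)^d\big).$$
Put
$$s_k=\min\Big\{1,\frac{16\,p_k^2\,2^{(K-k)/2}}\varepsilon\Big\},\qquad n_k=\lceil s_kN_k\rceil,\qquad s_k'=n_k/N_k\in[s_k,1].$$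
The factor $2^{(K-k)/2}$ will make two sums geometric, one in Step 4 and one in Step 5. Since $p_0=4$, $s_0=1$. For $V_j\subset A_k$ write $s'_j$ for $s'_k$.

**Step 2: the algorithm.** It samples from a reweighted version of $\mu$ on a random set of cells. Independently for each $k$, choose a uniformly random set of exactly $n_k$ cells of $A_k$; let $S$ be the set of all chosen cells (write $j\in S$ if $V_j$ is chosen), and query their centers. Run the rejection sampling of Lemma 2 on the cells of $S$ with weights $w_j=1/s_j'$, for at most $T=\lceil e^{\rho^2}\log(4/\varepsilon)\rceil$ trials. Output the first accepted point, or $0$ if there is none.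

Given $S$, an accepted point has law $\pi_S\propto\sum_{j\in S}\frac1{s_j'}e^{-f}1_{V_j}$, and all trials fail with probability at most $e^{-Te^{-\rho^2}}\le\varepsilon/4$. So the output law is within $\varepsilon/4$ of $\nu:=\mathbb E_S\,\pi_S$. It remains to bound $\mathrm{TV}(\nu,\mu)$ and to count queries.

**Step 3: the density of $\nu$ from below.** This is the heart of the argument; total variation needs only a lower bound on $d\nu/d\mu$. Let $m_j=\mu(V_j)$, $\xi_j=1_{j\in S}/s_j'$ and $\hat Z=\sum_j\xi_jm_j$. All cells of $A_0$ are in $S$, and $\mu(A_0)>0$, so $\hat Z>0$. On $V_j$ the measure $\pi_S$ has density $\xi_j/\hat Z$ with respect to $\mu$, so $\nu$ has density $\mathbb E[\xi_j/\hat Z]$ there. Since $P(j\in S)=s_j'$, Jensen's inequality for $x\mapsto1/x$ gives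
$$\mathbb E[\xi_j/\hat Z]=\mathbb E[1/\hat Z\mid j\in S]\ge\frac1{\mathbb E[\hat Z\mid j\in S]}.$$
For $l\ne j$ we have $\mathbb E[\xi_l\mid j\in S]\le1$: in different shells the choices are independent and equality holds, and in the same shell $P(l\in S\mid j\in S)=\frac{n_k-1}{N_k-1}\le\frac{n_k}{N_k}=s_l'$. With $\sum_lm_l\le1$,
$$\mathbb E[\hat Z\mid j\in S]\le\frac{m_j}{s_j'}+(1-m_j)=1+m_j\Big(\frac1{s_j'}-1\Big).$$
As $1/(1+x)\ge1-x$ for $x\ge0$, on $V_j$
$$\frac{d\nu}{d\mu}\ge1-m_j\Big(\frac1{s_j'}-1\Big).$$

**Step 4: the error.** This step sums the deficits. Outside the ball of radius $r_K$ the density of $\nu$ is $0$, which contributes $\delta$. Shells with $s_k=1$ have $s_k'=1$ and contribute nothing. In the others, $\sum_{V_j\subset A_k}m_j^2\le\mu(A_k)^2\le p_k^2$, $\frac1{s_k'}-1\le\frac1{s_k}$, and $p_k^2/s_k=\frac\varepsilon{16}2^{-(K-k)/2}$. Hence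
$$\mathrm{TV}(\nu,\mu)=\int\Big(1-\frac{d\nu}{d\mu}\Big)_+d\mu\le\delta+\sum_jm_j^2\Big(\frac1{s_j'}-1\Big)\le\delta+\sum_{k:\,s_k<1}\frac{p_k^2}{s_k}\le\frac\varepsilon4+\frac\varepsilon{16}\sum_{i\ge0}2^{-i/2}\le\frac\varepsilon2,$$
because $\sum_{i\ge0}2^{-i/2}=1/(1-2^{-1/2})<3.42<4$. The output is within $\frac\varepsilon4+\frac\varepsilon2<\varepsilon$ of $\mu$.

**Step 5: the centers.** This step bounds the queries made before the trials, and it uses $d\ge5$. Since $p_k=4\cdot4^{-K}4^{K-k}\le\varepsilon\,4^{K-k}$,
$$s_k\le\frac{16}\varepsilon\,\varepsilon^2\,16^{K-k}\,2^{(K-k)/2}=16\,\varepsilon\,2^{4.5(K-k)}.$$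
As $r_k=2^{-(K-k)}r_K$ and $d\ge5>4.5$,
$$\sum_ks_k\Big(\frac{3r_k}\rho\Big)^d\le16\,\varepsilon\Big(\frac{3r_K}\rho\Big)^d\sum_{i\ge0}2^{(4.5-d)i}\le55\,\varepsilon\Big(\frac{3r_K}\rho\Big)^d,$$
since the sum is at most $3.42$. From $r_K^2=4^Km\le16m/\varepsilon=16dX$ we get $r_K^2/\rho^2\le80X/u$, so $(3r_K/\rho)^d\le(720X/u)^{d/2}$; and $55\le5^{5/2}\le5^{d/2}$. So the sum is at most $\varepsilon(3600X/u)^{d/2}$. With $n_k\le1+s_kN_k$, $s_k\le1$ and the bound on $N_k$,
$$\sum_kn_k\le(K+1)(1+3^d)+\varepsilon\Big(\frac{3600X}u\Big)^{d/2}.$$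

**Step 6: the remaining terms are small.** This step absorbs $(K+1)(1+3^d)$ and $T$. From $4^K<16/\varepsilon\le16X$ we get $K\le2+u/\log4\le2+u$, so $K+1\le u+3$. Also $1+3^d\le4^d=16^{d/2}$. Since $e^{\rho^2}=X^{d/5}$ and $\log4+1\le3$, $T\le X^{d/5}(\log(4X)+1)\le X^{d/5}(u+3)$. So both terms are at most $16^{d/2}X^{d/5}(u+3)$ and $X^{d/5}(u+3)$, respectively.

By $e^x\ge ex$ we have $e^{u/10}\ge eu/10$, so $40e^{u/5}/u\ge4e\,e^{u/10}\ge10e^{u/10}>1$, and
$$\Big(\frac{40e^{u/5}}u\Big)^{d/2}\ge\big(10e^{u/10}\big)^{5/2}=10^{5/2}e^{u/4}\ge10^{5/2}\Big(1+\frac u4\Big)\ge u+3.$$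
Since $(e^{u/5})^{d/2}=X^{d/10}$, and $\frac{3d}{10}=\frac d2-\frac d5\le\frac d2-1$, and $1/X\le\varepsilon$,
$$X^{d/5}(u+3)\le X^{3d/10}\Big(\frac{40}u\Big)^{d/2}\le X^{d/2-1}\Big(\frac{40}u\Big)^{d/2}\le\varepsilon\Big(\frac{40X}u\Big)^{d/2}.$$
Thus $T\le\varepsilon(40X/u)^{d/2}$ and $(K+1)(1+3^d)\le\varepsilon(640X/u)^{d/2}$. The total number of queries is at most
$$\varepsilon\Big(\frac Xu\Big)^{d/2}\big(3600^{d/2}+640^{d/2}+40^{d/2}\big)\le\varepsilon\Big(\frac{4280X}{\log X}\Big)^{d/2}\le\varepsilon\Big(\frac{5000X}{\log X}\Big)^{d/2},$$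
because $d/2\ge1$. This is Theorem B; the two-sided estimate for $LM\ge2d$ follows by combining it with A(b). $\square$

## 8. The exponent of $X$ when $\varepsilon$ moves with $X$

For $LM\ge2d$ the two theorems determine $n^*$, up to a universal constant raised to the power $d$, as
$$\varepsilon\Big(\frac{LM}{d\,\varepsilon\,\log(LM/(d\varepsilon))}\Big)^{d/2}.$$
Fix $d\ge5$ and let $X\to\infty$ with $LM\ge2d$ and $\varepsilon=X^{-\theta+o(1)}$. Here $\theta\in[0,1]$, since $2/X\le\varepsilon<\frac1{200}$. The factors $C_1^{-d/2}$, $C_2^{d/2}$ and $(\log X)^{-d/2}$ are $X^{o(1)}$, so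
$$n^*=X^{d/2-\theta+o(1)}.$$
At fixed $\varepsilon$ and $LM/d\to\infty$ we have $\theta=0$ and the exponent is $\frac d2$. It is this regime that forces $c^*=\frac12$, in every fixed dimension $d\ge5$. If instead $LM/d$ stays in a bounded subset of $[2,\infty)$ and $\varepsilon\to0$, then $\varepsilon$ is of order $1/X$, so $\theta=1$, and the exponent of $X$ is exactly $\frac d2-1$.
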